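\title{Winners in the germ order for sets of integers avoiding given differences}

\begin{abstract}
For $S\subseteq\mathbb N$ let $S_q=\sum_{n\in S}q^n$, and say that $S$ dominates $S'$ if $S'_q\le S_q$ for all $q<1$ close enough to $1$. We prove that for every finite set $D$ of positive integers there is a set with no difference in $D$ that dominates all other such sets. It is unique and eventually periodic, and the domination is strict on an explicit interval $(1-\epsilon,1)$ that does not depend on the competitor. The proof treats the problem as a finite-state control problem with discount factor $q$. The result extends to ultimately periodic $D$, and we construct an infinite $D$ for which it fails.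
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb N=\{0,1,2,\dots\}$ and let $D$ be a set of positive integers. A set $S\subseteq\mathbb N$ is \emph{$D$-avoiding} if no two elements of $S$ differ by an element of $D$. We ask which $D$-avoiding set is the largest, and the first task is to say what ``largest'' means.

Take $D=\{1\}$. The even numbers ought to be the best $D$-avoiding set. Inclusion does not single them out, since no element can be added to the odd numbers either. Density does not single them out, since the odd numbers, or the even numbers with finitely many elements deleted, also have density $1/2$. A finer measure is the generating function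
\[
S_q=\sum_{n\in S}q^n ,
\]
which converges for $|q|<1$. For $0<q<1$, the number $(1-q)S_q$ is the probability that a random integer taking the value $n$ with probability $(1-q)q^n$ lies in $S$, and this distribution spreads out as $q\to1^-$. If $S$ is eventually periodic with $k$ elements in each period of length $p$, then up to finitely many terms $S_q$ is a sum of $k$ series $q^a/(1-q^p)$, so $(1-q)S_q\to k/p$. Thus near $q=1$ the generating function sees the density first. It also breaks ties: deleting an element of $S$, or moving one to the right, lowers $S_q$ for every $q\in(0,1)$.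

For $S,S'\subseteq\mathbb N$ write $S'\preceq S$, and say that $S$ \emph{dominates} $S'$, if there is $\epsilon>0$ such that $S'_q\le S_q$ for all $q\in(1-\epsilon,1)$. Only the germs of the two functions at $q=1$ matter, and we call $\preceq$ the \emph{germ order}. It is a partial order; antisymmetry holds because two power series that agree on an interval inside their disk of convergence have the same coefficients. A $D$-avoiding set is a \emph{winner} for $D$ if it dominates every $D$-avoiding set, and it is \emph{$\preceq$-maximal} if no other $D$-avoiding set dominates it. For $D=\{1\}$ the even numbers are a winner: a $D$-avoiding set contains at most one of $2k$ and $2k+1$, and $q^{2k}>q^{2k+1}$. The following conjecture comes from \cite{ALLPPR}.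

\begin{quote}
\textbf{Conjecture.} \emph{For every finite set $D$ of positive integers there is a winner for $D$.}
\end{quote}

For small $q$ the best set is easy to name. Let $G$ be the greedy set, which contains $n$ whenever $n$ differs from no earlier element of $G$ by an element of $D$. If $S'\ne G$ is $D$-avoiding and $n$ is the first place where the two differ, then $n\in G$ and $n\notin S'$, so $G_q-S'_q\ge q^n-\sum_{k>n}q^k>0$ for $q<1/2$. As $q$ grows, the maximizer of $S_q$ can change (Section~\ref{sec:example}), and one has to rule out that it keeps changing as $q\to1^-$. General arguments do not give a winner. The germ order is not total (Section~\ref{sec:counter}), and it does not pass to limits: $\{0\}\preceq\{n,2n\}$ for every $n\ge1$, while the indicator sequences of $\{n,2n\}$ converge to that of $\emptyset$, so compactness of the family of $D$-avoiding sets is of no direct use. In favor of the conjecture, a finite $D$ is a constraint with finite memory. One expects good sets to be eventually periodic; their generating functions are then rational, and two distinct rational functions cross only finitely often. This expectation is correct.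

The \emph{indicator sequence} $(s_n)$ of $S$ has $s_n=1$ for $n\in S$ and $s_n=0$ otherwise. It has \emph{preperiod $h\ge0$ and period $p\ge1$} if $s_{n+p}=s_n$ for all $n\ge h$.

\begin{theorem}\label{thm:main}
Let $D$ be a finite set of positive integers and $d=\max D$, with $d=0$ if $D=\emptyset$. Let $M\le2^d$ be the number of $D$-avoiding subsets of $\{1,\dots,d\}$, and put $\epsilon=1/(M2^{2M+1})$. There is a $D$-avoiding set $S$ such that
\[
S'_q<S_q\qquad\text{for all $q\in(1-\epsilon,1)$ and all $D$-avoiding $S'\ne S$.}
\]
In particular $S$ is a winner for $D$. It is the only winner and the only $\preceq$-maximal $D$-avoiding set. Its indicator sequence is eventually periodic, with preperiod plus period at most $M$.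
\end{theorem}

So the conjecture is true, in a stronger form: the domination is strict, and $\epsilon$ is explicit and does not depend on $S'$. The same proof gives two extensions. Call $D$ \emph{ultimately periodic} if there are $r,m\ge1$ such that $j\in D\iff j+m\in D$ for all $j\ge r$.

\begin{theorem}\label{thm:ext}
\begin{enumerate}
\item[(a)] The conclusion of Theorem~\ref{thm:main} holds for every ultimately periodic, possibly infinite, set $D$ of positive integers: if $r,m$ are as above, it holds with $M$ replaced by $2^{r-1+m}$.
\item[(b)] For $D$ finite or ultimately periodic there are finitely many points of $(0,1)$ such that on each complementary open interval $J$ a single $D$-avoiding set $S^J$ satisfies $S'_q<S^J_q$ for all $q\in J$ and all $D$-avoiding $S'\ne S^J$.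
\end{enumerate}
\end{theorem}

The hypothesis on $D$ cannot simply be dropped.

\begin{theorem}\label{thm:counter}
There is an infinite set $D$ of positive integers with no winner. In fact there are two $D$-avoiding sets $A,B$ such that no $D$-avoiding set dominates both.
\end{theorem}

To prove Theorems~\ref{thm:main} and~\ref{thm:ext} we view a $D$-avoiding set as a path in a deterministic control problem with finitely many states, in which including $n$ earns the reward $q^n$. The argument is then a self-contained version of Blackwell's theorem on optimality for all discount factors near $1$ \cite{Blackwell}; no outside result is used. Section~\ref{sec:example} carries it out by hand for $D=\{2,4,5\}$, Sections~\ref{sec:systems}--\ref{sec:interval} give it in general, and Section~\ref{sec:counter}, which is independent of them, proves Theorem~\ref{thm:counter}.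

\section{The case $D=\{2,4,5\}$}\label{sec:example}

Build $S$ from left to right, deciding at time $n=0,1,2,\dots$ whether $n\in S$ (write $1$) or not (write $0$). The past matters only through the \emph{state} $x_n=\{j\in\{1,\dots,5\}:n-j\in S\}$, the set of distances back to recent elements, and writing $1$ is allowed exactly when $x_n\cap D=\emptyset$. So there is a choice only if $x_n\subseteq\{1,3\}$, and $\{1,3\}$ never occurs because $3-1\in D$. We follow each choice through the forced zeros to the next state with a choice:
\begin{align*}
\{1\}&\xrightarrow{1}\{1,2\}\xrightarrow{0}\{2,3\}\xrightarrow{0}\{3,4\}\xrightarrow{0}\{4,5\}\xrightarrow{0}\{5\}\xrightarrow{0}\emptyset, &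
\{1\}&\xrightarrow{0}\{2\}\xrightarrow{0}\{3\},\\
\{3\}&\xrightarrow{1}\{1,4\}\xrightarrow{0}\{2,5\}\xrightarrow{0}\{3\}, &
\{3\}&\xrightarrow{0}\{4\}\xrightarrow{0}\{5\}\xrightarrow{0}\emptyset,
\end{align*}
and $\emptyset\xrightarrow{1}\{1\}$, $\emptyset\xrightarrow{0}\emptyset$. Figure~\ref{fig:245} collects this.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth]
\node[draw,circle,minimum size=9mm] (e) at (0,0) {$\emptyset$};
\node[draw,circle,minimum size=9mm] (a) at (3.2,0) {$\{1\}$};
\node[draw,circle,minimum size=9mm] (b) at (6.4,0) {$\{3\}$};
\draw[->] (e) to[out=150,in=210,looseness=6] node[left] {$0$} (e);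
\draw[->] (e) to[bend left=20] node[above] {$1$} (a);
\draw[->] (a) to[bend left=20] node[below] {$100000$} (e);
\draw[->] (a) to node[above] {$00$} (b);
\draw[->] (b) to[out=30,in=-30,looseness=6] node[right] {$100$} (b);
\draw[->] (b) to[bend left=55] node[below] {$000$} (e);
\end{tikzpicture}
\caption{The indicator sequences of the $\{2,4,5\}$-avoiding sets are the sequences obtained by concatenating the edge labels along the infinite walks that start at $\emptyset$. A vertex lists the distances $j\le5$ back to elements already chosen.}\label{fig:245}
\end{figure}

Fix $q\in(0,1)$. Let $u,v,w$ be the suprema of $\sum_{k\ge0}a_kq^k$ over the sequences $(a_k)$ read along infinite walks from $\emptyset$, $\{1\}$, $\{3\}$. They are at most $1/(1-q)$, and $u$ is the supremum of $S_q$ over all $D$-avoiding $S$. Splitting off the first edge of a walk gives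
\[
u=\max(1+qv,\ qu),\qquad v=\max(1+q^6u,\ q^2w),\qquad w=\max(1+q^3w,\ q^3u).
\]
Since $u>0$ we have $qu<u$, so $u=1+qv$. There remain three cases. If $v=1+q^6u$, then $u=(1+q)/(1-q^7)$, the value of the greedy set $G=\{0,1,7,8,14,15,\dots\}$. If $v=q^2w$ and $w=1+q^3w$, then $u=1/(1-q^3)$, the value of $3\mathbb N$. If $v=q^2w$ and $w=q^3u$, then $u=1/(1-q^6)$, which is impossible because $u\ge(3\mathbb N)_q$. Both $G$ and $3\mathbb N$ are $D$-avoiding, so $u$ is the larger of their values: a supremum over uncountably many sets has become a maximum over two. The sign of $G_q-(3\mathbb N)_q$ is that of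
\begin{equation}\label{eq:P245}
(1+q)(1-q^3)-(1-q^7)=q(1-q)\varphi(q),\qquad\varphi(q)=1+q-q^3-q^4-q^5 .
\end{equation}
The function $\varphi$ is concave on $[0,1]$ with $\varphi(0)=1$ and $\varphi(1)=-1$, so it has exactly one zero $q_0$ there, and $q_0<0.9$ since $\varphi(0.9)=1.9-0.729-0.6561-0.59049<0$.

Let $q>q_0$. Then $u=1/(1-q^3)\ne(1+q)/(1-q^7)$, so $v\neq1+q^6u$. Hence $v=q^2w$, and $u=1+q^3w$ gives $w=u>q^3u$. In each of the three equations exactly one alternative attains the maximum. A walk that ever takes the other alternative loses a positive amount, so $3\mathbb N$ is the unique maximizer for every $q\in(q_0,1)$, and it is the winner. For $q<q_0$ we have $u\ne1/(1-q^3)$, so $v\neq q^2w$, and $G$ is the unique maximizer. At $q=q_0$ both alternatives at $\{1\}$ are optimal and uniqueness fails.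

The general proof has the same three steps. For fixed $q$ the supremum is attained by a rule that looks only at the current state, and there are finitely many rules (Section~\ref{sec:bellman}). Such rules produce eventually periodic sets, whose values coincide only at zeros of integer polynomials like \eqref{eq:P245} (Section~\ref{sec:rational}). Between these zeros the best rule is unique and does not change (Section~\ref{sec:interval}).

\section{Finite-state systems}\label{sec:systems}

To treat finite and ultimately periodic $D$ at once, we isolate what the example used. A \emph{system} consists of a finite nonempty set $X$ of \emph{states}, a nonempty set $U(x)\subseteq\{0,1\}$ of \emph{allowed actions} for each $x\in X$, and a \emph{next state} $x\cdot a\in X$ for each $a\in U(x)$. A set $S\subseteq\mathbb N$ with indicator sequence $(a_n)$ is \emph{admissible from $x$} if there are states $x_0=x,x_1,x_2,\dots$ with $a_n\in U(x_n)$ and $x_{n+1}=x_n\cdot a_n$ for all $n$; these states are determined by $x$ and $S$. Let $K(x)$ be the family of sets admissible from $x$. It is nonempty because every $U(y)$ is.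

\begin{lemma}\label{lem:finite}
Let $D$, $d$, $M$ be as in Theorem~\ref{thm:main}. There is a system with $M$ states and a state $x^\circ$ such that $K(x^\circ)$ is the family of $D$-avoiding sets.
\end{lemma}

\begin{proof}
Let $X$ be the set of $D$-avoiding subsets of $\{1,\dots,d\}$ and $x^\circ=\emptyset$. Let $0\in U(x)$ always, let $1\in U(x)$ if and only if $x\cap D=\emptyset$, and put
\begin{equation}\label{eq:shift}
x\cdot0=\{j+1:j\in x\}\cap\{1,\dots,d\},\qquad x\cdot1=\bigl(\{1\}\cup\{j+1:j\in x\}\bigr)\cap\{1,\dots,d\}.
\end{equation}
The differences in $x\cdot0$ are differences in $x$, so $x\cdot0\in X$. The additional differences in $x\cdot1$ have the form $(j+1)-1=j$ with $j\in x$, so $x\cdot1\in X$ when $x\cap D=\emptyset$.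

For $S\subseteq\mathbb N$ with indicator sequence $(a_n)$ let $y_n=\{j\in\{1,\dots,d\}:n-j\in S\}$. Then $y_0=\emptyset$, and $y_{n+1}$ is obtained from $y_n$ and $a_n$ by the formulas \eqref{eq:shift}, because $1\in y_{n+1}$ means $n\in S$ and $j+1\in y_{n+1}$ means $n-j\in S$. As $D\subseteq\{1,\dots,d\}$, the set $S$ is $D$-avoiding if and only if $y_n\cap D=\emptyset$ whenever $a_n=1$. If $S\in K(\emptyset)$, its states are $x_n=y_n$ by induction, and $a_n\in U(y_n)$ is exactly this condition. Conversely, if $S$ is $D$-avoiding, the differences in $y_n$ are differences in $S$, so $y_n\in X$, and the condition gives $a_n\in U(y_n)$.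
\end{proof}

When $D$ is infinite no finite window suffices. But if $D$ is ultimately periodic, then for an element $n-j$ of $S$ with $j\ge r$ only the residue of $j$ modulo $m$ matters, and the set of residues that occur is a finite amount of information.

\begin{lemma}\label{lem:periodic}
Let $D$ be ultimately periodic with parameters $r,m$. There is a system with $2^{r-1+m}$ states and a state $x^\circ$ such that $K(x^\circ)$ is the family of $D$-avoiding sets.
\end{lemma}

\begin{proof}
Let $\bar D=\{j\bmod m:j\in D,\ j\ge r\}\subseteq\mathbb Z/m$. Two integers $\ge r$ that are congruent modulo $m$ are both in $D$ or both outside, so for $j\ge r$ we have $j\in D\iff j\bmod m\in\bar D$. Let $X$ be the set of all pairs $(y,R)$ with $y\subseteq\{1,\dots,r-1\}$ and $R\subseteq\mathbb Z/m$, and $x^\circ=(\emptyset,\emptyset)$. Action $0$ is always allowed, and action $1$ is allowed if and only if $y\cap D=\emptyset$ and $R\cap\bar D=\emptyset$. To define $(y,R)\cdot a$, let $y^+\subseteq\{1,\dots,r\}$ consist of the numbers $j+1$ with $j\in y$, together with $1$ if $a=1$. Put $(y,R)\cdot a=(y^+\setminus\{r\},R')$, where $R'=(R+1)\cup\{r\bmod m\}$ if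 $r\in y^+$ and $R'=R+1$ otherwise.

For $S\subseteq\mathbb N$ with indicator sequence $(a_n)$ let
\[
y_n=\{j\in\{1,\dots,r-1\}:n-j\in S\},\qquad R_n=\{j\bmod m:j\ge r,\ n-j\in S\}.
\]
Then $(y_0,R_0)=x^\circ$, and $y_n^+$, formed with $a=a_n$, equals $\{j\in\{1,\dots,r\}:n+1-j\in S\}$. The integers $j\ge r$ with $n+1-j\in S$ are those with $j-1\ge r$ and $n-(j-1)\in S$, which contribute $R_n+1$, and $j=r$ if $r\in y_n^+$. So $(y_{n+1},R_{n+1})$ is obtained from $(y_n,R_n)$ and $a_n$ by the rule above. Action $1$ is allowed at $(y_n,R_n)$ if and only if no $j\in D$ has $n-j\in S$: the first condition covers $j<r$ and the second covers $j\ge r$. Hence $S\in K(x^\circ)$ if and only if $S$ is $D$-avoiding.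
\end{proof}

In Sections~\ref{sec:bellman}--\ref{sec:interval} we fix a system and let $M=|X|$.

\section{Optimal actions for a fixed $q$}\label{sec:bellman}

The family $K(x)$ is usually uncountable, and its members need have no structure. We want to replace it by finitely many candidates. A \emph{policy} is a map $f\colon X\to\{0,1\}$ with $f(x)\in U(x)$ for all $x$; there are at most $2^M$ policies. Let $S^{f,x}\in K(x)$ be the set obtained from the state $x$ by always taking the action $a_n=f(x_n)$. For $q\in(0,1)$ define the \emph{value} of a state by
\[
V_q(x)=\sup_{S\in K(x)}S_q\in\Bigl[0,\frac1{1-q}\Bigr].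
\]
Although only the value of the initial state is of interest, one needs the values of all states, since they determine one another.

\begin{lemma}\label{lem:bellman}
Fix $q\in(0,1)$. For every $x\in X$,
\begin{equation}\label{eq:bellman}
V_q(x)=\max_{a\in U(x)}\bigl(a+qV_q(x\cdot a)\bigr).
\end{equation}
Call $a\in U(x)$ \emph{$q$-optimal at $x$} if it attains this maximum.
\begin{enumerate}
\item[(i)] If $f(y)$ is $q$-optimal at $y$ for every $y\in X$, then $S^{f,x}_q=V_q(x)$ for every $x\in X$.
\item[(ii)] If $S\in K(x)$ and $S_q=V_q(x)$, then every action $a_n$ of $S$ is $q$-optimal at the state $x_n$ where it is taken.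
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $a\in U(x)$. Deleting the first term of the indicator sequence is a bijection $S\mapsto S^-$ from the sets in $K(x)$ with first action $a$ onto $K(x\cdot a)$, and $S_q=a+qS^-_q$. The supremum of $S_q$ over these sets is therefore $a+qV_q(x\cdot a)$, which gives \eqref{eq:bellman}.

(i) Along the path of $f$ from $x$ we have $V_q(x_n)=a_n+qV_q(x_{n+1})$ for all $n$. Substituting repeatedly, $V_q(x)=\sum_{n<k}a_nq^n+q^kV_q(x_k)$ for all $k$. The last term tends to $0$ as $k\to\infty$, because $q<1$ and $V_q$ is bounded.

(ii) With $a=a_0$ we have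
\[
V_q(x)=S_q=a+qS^-_q\le a+qV_q(x\cdot a)\le V_q(x).
\]
Equality holds throughout. So $a$ is $q$-optimal at $x$, and $S^-_q=V_q(x\cdot a)$ because $q>0$. Now apply the same argument to $S^-\in K(x_1)$, and continue by induction.
\end{proof}

Every state has a $q$-optimal action, so a policy as in (i) exists. Thus for each $q$ every competitor in $K(x)$, however irregular, is bounded by $\max_fS^{f,x}_q$. This is why the $\epsilon$ in Theorem~\ref{thm:main} does not depend on $S'$. What remains is that the maximizing policy depends on $q$, so we must know where two policies can tie.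

\section{Ties between policies}\label{sec:rational}

\begin{lemma}\label{lem:rational}
Let $f$ be a policy and $x\in X$. The indicator sequence $(s_n)$ of $S^{f,x}$ has a preperiod $h$ and a period $p$ with $h+p\le M$, and
\begin{equation}\label{eq:rational}
(1-q^p)\,S^{f,x}_q=F(q),
\end{equation}
where $F$ is a polynomial of degree at most $M-1$ with coefficients in $\{-1,0,1\}$.
\end{lemma}

\begin{proof}
Two of the $M+1$ states $x_0,\dots,x_M$ coincide, say $x_h=x_{h+p}$ with $p\ge1$ and $h+p\le M$. Since $x_{n+1}=x_n\cdot f(x_n)$ depends only on $x_n$, we get $x_{n+p}=x_n$, hence $s_{n+p}=f(x_{n+p})=s_n$, for all $n\ge h$. With $s_n=0$ for $n<0$, the coefficient of $q^n$ on the left of \eqref{eq:rational} is $s_n-s_{n-p}\in\{-1,0,1\}$, and it vanishes for $n\ge h+p$.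
\end{proof}

Rationality alone shows that two policies tie at finitely many $q$, which suffices for the existence of some $\epsilon$. For an explicit $\epsilon$ we use that the numerator of the difference has integer coefficients of controlled size. That numerator may vanish at $q=1$, as \eqref{eq:P245} does, so we expand it in $t=1-q$; its lowest nonzero coefficient is an integer and hence at least $1$ in absolute value.

\begin{lemma}\label{lem:ties}
Let $f,g$ be policies and $x\in X$ with $S^{f,x}\ne S^{g,x}$. Then $S^{f,x}_q=S^{g,x}_q$ for only finitely many $q\in(0,1)$, and for no $q\in(1-\epsilon,1)$, where $\epsilon=1/L$ and $L=M2^{2M+1}$.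
\end{lemma}

\begin{proof}
Take $F_1,p_1$ for $f$ and $F_2,p_2$ for $g$ as in Lemma~\ref{lem:rational}. Then
\[
S^{f,x}_q-S^{g,x}_q=\frac{P(q)}{(1-q^{p_1})(1-q^{p_2})},\qquad P(q)=F_1(q)(1-q^{p_2})-F_2(q)(1-q^{p_1}).
\]
If $P$ were the zero polynomial, the two power series would agree on $(0,1)$, so their coefficients and the two sets would agree. Hence $P\ne0$, and $P$ has finitely many zeros.

Write $P(q)=\sum_jc_jq^j$. The $c_j$ are integers. Since $p_1,p_2\le M$, the degree of $P$ is at most $2M-1$. Each $F_i$ has at most $M$ nonzero coefficients, all $\pm1$, and $P$ is a signed sum of four shifted copies of them, so $\sum_j|c_j|\le4M$. Write $P(1-t)=\sum_jc_j(1-t)^j=\sum_ib_it^i$ with $b_i\in\mathbb Z$. The absolute values of the coefficients of $(1-t)^j$ sum to $2^j$, so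
\[
\sum_i|b_i|\le\sum_j|c_j|2^j\le4M\cdot2^{2M-1}=L .
\]
Let $b_k$ be the first nonzero coefficient. Then $|b_k|\ge1$ and $\sum_{i>k}|b_i|\le L-1$. For $0<t<1/L$ we have $t^i\le t^{k+1}$ for $i>k$, so
\[
|P(1-t)|\ge t^k\bigl(1-t(L-1)\bigr)>0.\qedhere
\]
\end{proof}

The bound can be far from the truth. For $D=\{2,4,5\}$ an avoiding subset of $\{1,\dots,5\}$ contains at most one of $1,3,5$ and at most one of $2,4$, so $M=4\cdot3=12$ and $\epsilon=1/(12\cdot2^{25})$, whereas $3\mathbb N$ is the unique maximizer on an interval containing $(0.9,1)$.

\section{One policy on each interval without ties}\label{sec:interval}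

Two things remain. Lemma~\ref{lem:bellman}(i) does not exclude that a set not given by a policy attains the same value as the best policy; and the best policy could vary with $q$. Both are settled on any interval free of ties. The point for the first is that a tie between two actions at a state $x$ produces a tie between two policies started at $x$; this is why the hypothesis below concerns all states, not only the initial one.

\begin{proposition}\label{prop:interval}
Let $J\subseteq(0,1)$ be an open interval such that
\begin{equation}\label{eq:noties}
S^{f,x}_q\ne S^{g,x}_q\quad\text{for all $q\in J$, whenever $S^{f,x}\ne S^{g,x}$.}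
\end{equation}
Then there is a policy $f^*$ such that $S'_q<S^{f^*,x}_q$ for all $x\in X$, all $q\in J$ and all $S'\in K(x)$ with $S'\ne S^{f^*,x}$.
\end{proposition}

\begin{proof}
\emph{Uniqueness for fixed $q$.} Let $q\in J$ and suppose that both actions are $q$-optimal at some state $x$. Choose policies $f,g$ that take a $q$-optimal action at every state, with $f(x)=1$ and $g(x)=0$. By Lemma~\ref{lem:bellman}(i), $S^{f,x}_q=V_q(x)=S^{g,x}_q$. But $0\in S^{f,x}$ and $0\notin S^{g,x}$, which contradicts \eqref{eq:noties}. So every state $x$ has exactly one $q$-optimal action $f_q(x)$, and $f_q$ is a policy. By Lemma~\ref{lem:bellman}(i) the set $S^{f_q,x}$ attains $V_q(x)$. If $S\in K(x)$ attains $V_q(x)$, then $a_n=f_q(x_n)$ for all $n$ by Lemma~\ref{lem:bellman}(ii), so $S=S^{f_q,x}$. Thus $S^{f_q,x}$ is the unique maximizer of $S\mapsto S_q$ on $K(x)$.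

\emph{Independence of $q$.} For a policy $f$ let $J_f=\{q\in J:f_q=f\}$. We claim that
\[
J_f=\bigl\{q\in J:\ S^{f,x}_q\ge S^{g,x}_q\ \text{ for all $x\in X$ and all policies $g$}\bigr\}.
\]
If $f_q=f$, then $S^{f,x}_q=V_q(x)\ge S^{g,x}_q$. Conversely, if $q$ lies in the right side, then $g=f_q$ gives $S^{f,x}_q=V_q(x)$ for every $x$; by Lemma~\ref{lem:bellman}(ii) the first action $f(x)$ of $S^{f,x}$ is $q$-optimal at $x$, so $f=f_q$. The functions $q\mapsto S^{g,x}_q$ are continuous, so the claim shows that $J_f$ is closed in $J$. The sets $J_f$ are disjoint, finite in number, and cover $J$. Choose $f^*$ with $J_{f^*}\ne\emptyset$. Its complement in $J$ is a finite union of closed sets, so $J_{f^*}$ is also open, and $J_{f^*}=J$ because an interval is connected. So $f_q=f^*$ for all $q\in J$.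
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:ext}(a)]
Take the system and the state $x^\circ$ of Lemma~\ref{lem:finite}, respectively Lemma~\ref{lem:periodic}; its number of states is the number $M$ in the statement. By Lemma~\ref{lem:ties} the interval $J=(1-\epsilon,1)$ satisfies \eqref{eq:noties}. Let $f^*$ be given by Proposition~\ref{prop:interval} and $S=S^{f^*,x^\circ}$. Since $K(x^\circ)$ is the family of $D$-avoiding sets, $S$ is $D$-avoiding and $S'_q<S_q$ for all $q\in J$ and all $D$-avoiding $S'\ne S$. So $S$ is a winner, and no $D$-avoiding $S'\ne S$ dominates $S$. The latter says that $S$ is $\preceq$-maximal and that no $S'\neq S$ is a winner; and $S'\ne S$ is not $\preceq$-maximal because $S$ dominates it. The periodicity statement is Lemma~\ref{lem:rational}.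
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ext}(b)]
Take the same system. There are finitely many triples $(f,g,x)$ with $S^{f,x}\ne S^{g,x}$, and by Lemma~\ref{lem:ties} each has finitely many ties in $(0,1)$. Remove all these points. Each complementary open interval $J$ satisfies \eqref{eq:noties}, and Proposition~\ref{prop:interval} gives $S^J=S^{f^*,x^\circ}$.
\end{proof}

\begin{remark}
The hypothesis on $D$ enters only through the finiteness of $X$, which is used for the periodicity in Lemma~\ref{lem:rational} and for the finiteness of the set of policies. Lemma~\ref{lem:bellman} does not use it. Hypothesis \eqref{eq:noties} cannot be omitted from Proposition~\ref{prop:interval}: for $D=\{2,4,5\}$ the conclusion fails on every interval containing $q_0$.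
\end{remark}

\section{An infinite $D$ without a winner}\label{sec:counter}

We want two sets $A,B$ whose generating functions overtake each other infinitely often as $q\to1^-$, and a set $D$ for which nothing dominates both. The most restrictive $D$ that $A$ and $B$ both avoid forbids every difference that occurs in neither. If the elements of $A\cup B$ grow fast, a difference determines the two elements it comes from, and we will see that an infinite $D$-avoiding set is then contained in a translate of $A$ or of $B$. Translating by $z$ multiplies the generating function by $q^z$, which tends to $1$; so the overtaking should be measured by the ratio $A_q/B_q$.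

\subsection*{Construction}
Partition the positive integers into $\mathcal A$ and $\mathcal B$: an index $i$ with $k!\le i<(k+1)!$, $k\ge1$, belongs to $\mathcal A$ if $k$ is even and to $\mathcal B$ if $k$ is odd. Put
\begin{gather*}
A=\{7^i:i\in\mathcal A\},\qquad B=\{7^i:i\in\mathcal B\},\\
E=\{7^m-7^l:\ m>l,\ \{m,l\}\subseteq\mathcal A\text{ or }\{m,l\}\subseteq\mathcal B\},\qquad D=\{1,2,3,\dots\}\setminus E .
\end{gather*}
A set is $D$-avoiding if and only if all its positive differences lie in $E$. In particular $A$ and $B$ are $D$-avoiding. All elements of $E$ are multiples of $7$, so $D$ is infinite.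

\subsection*{Rigidity}
Three elements of a $D$-avoiding set give a relation among six powers of $7$, three on each side. The base $7=2\cdot3+1$ is chosen so that such relations are trivial.

\begin{lemma}\label{lem:indep}
Let $n\le3$. If a sum of $n$ powers $7^i$, $i\ge1$, equals another such sum, then the two multisets of exponents coincide. In particular, $7^m-7^l=7^{m'}-7^{l'}$ with $m>l\geq1$ and $m'>l'\geq1$ implies $(m,l)=(m',l')$.
\end{lemma}

\begin{proof}
Let $k_i$ be the multiplicity of $i$ in the first multiset minus that in the second. Then $|k_i|\le3$ and $\sum_ik_i7^i=0$. If some $k_i$ is nonzero, let $\iota$ be the largest such index. Then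
\[
7^\iota\le|k_\iota|7^\iota\le3\sum_{1\le i<\iota}7^i=\frac{7^\iota-7}2<7^\iota,
\]
a contradiction. For the last claim, $7^m+7^{l'}=7^{m'}+7^l$ gives $\{m,l'\}=\{m',l\}$ as multisets, and $m\ne l$ forces $m=m'$, hence $l'=l$.
\end{proof}

\begin{lemma}\label{lem:rigid}
Let $S$ be an infinite $D$-avoiding set. There is $z\in\mathbb Z$ with $S\subseteq z+A$ or $S\subseteq z+B$.
\end{lemma}

\begin{proof}
Let $S=\{s_0<s_1<\cdots\}$. For $i\ge1$ write $s_i-s_0=7^{m_i}-7^{l_i}$ with $m_i>l_i\ge1$. The pairs $(m_i,l_i)$ are distinct.

\emph{Any two pairs share their first or their second coordinate.} Let $1\le i<j$ and write $s_j-s_i=7^\mu-7^\lambda$ with $\mu>\lambda$. From $s_j-s_i=(s_j-s_0)-(s_i-s_0)$ we get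
\[
7^{m_j}+7^{l_i}+7^{\lambda}=7^{l_j}+7^{m_i}+7^{\mu},
\]
so $\{m_j,l_i,\lambda\}=\{l_j,m_i,\mu\}$ as multisets by Lemma~\ref{lem:indep}. Since $m_j\ne l_j$, either $m_j=m_i$ or $m_j=\mu$. In the second case $\{l_i,\lambda\}=\{l_j,m_i\}$, and $l_i\ne m_i$ gives $l_i=l_j$.

\emph{All pairs share their second coordinate.} Fewer than $m_1$ pairs have first coordinate $m_1$, since the second coordinate is then one of $1,\dots,m_1-1$. As $S$ is infinite, infinitely many pairs have $m_i\ne m_1$. These have second coordinate $l_1$, and hence distinct first coordinates. A pair with second coordinate different from $l_1$ would share its first coordinate with each of them, which is impossible.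

Put $l=l_1$, $z=s_0-7^l$ and $I=\{l\}\cup\{m_i:i\ge1\}$. Then $s_0=z+7^l$ and $s_i=z+7^{m_i}$, so $S=z+\{7^i:i\in I\}$. Each $7^{m_i}-7^l$ lies in $E$, and by Lemma~\ref{lem:indep} it has no other representation as a difference of two powers, so $m_i$ lies in the same class, $\mathcal A$ or $\mathcal B$, as $l$. Hence $I\subseteq\mathcal A$ or $I\subseteq\mathcal B$.
\end{proof}

The case in which the pairs share their first coordinate corresponds to reflected sets such as $\{7^m-7^i:i\in\mathcal A,\ i\le m\}$ with $m\in\mathcal A$. These are $D$-avoiding but finite, which is why the lemma assumes that $S$ is infinite.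

\subsection*{Oscillation}
At $q=1-7^{-N}$ the term $q^{7^i}$ is close to $1$ for $i$ well below $N$ and tiny for $i>N$, so the generating function counts the indices up to $N$. The factorial blocks make each class in turn hold almost all of these indices.

\begin{lemma}\label{lem:osc}
$\displaystyle\limsup_{q\to1^-}A_q/B_q=\limsup_{q\to1^-}B_q/A_q=\infty$.
\end{lemma}

\begin{proof}
Let $N\ge1$ and $q=1-7^{-N}$. For $1\le i\le N$, Bernoulli's inequality $(1-y)^n\ge1-ny$ for $0\le y\le1$ gives $1-7^{i-N}\le q^{7^i}\le1$, and $\sum_{1\le i\le N}7^{i-N}<7/6$. For $i>N$, the inequality $1-y\le e^{-y}$ gives $q^{7^i}\le e^{-7^{i-N}}\le e^{-(i-N)}$, and these bounds sum to $1/(e-1)<1$. Therefore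
\[
\bigl|A_q-\#(\mathcal A\cap[1,N])\bigr|<2,\qquad\bigl|B_q-\#(\mathcal B\cap[1,N])\bigr|<2 .
\]
Take $N=(k+1)!-1$ with $k$ even. Then $\mathcal A\cap[1,N]$ contains the block $k!\le i<(k+1)!$ of $k\cdot k!$ indices, and $\mathcal B\cap[1,N]\subseteq[1,k!-1]$. So $A_q/B_q\ge(k\cdot k!-2)/(k!+2)$, which tends to $\infty$ with $k$, while $q\to1^-$. For odd $k$ the block belongs to $\mathcal B$, and the same bound holds for $B_q/A_q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Suppose that a $D$-avoiding set $S$ dominates both $A$ and $B$. Since $A$ is infinite, $A_q\to\infty$ as $q\to1^-$, so $S_q$ is unbounded and $S$ is infinite. By Lemma~\ref{lem:rigid}, $S\subseteq z+A$ or $S\subseteq z+B$ for some $z\in\mathbb Z$. In the first case $B_q\le S_q\le q^zA_q$ for $q$ near $1$, so $\limsup_{q\to1^-}B_q/A_q\le\lim_{q\to1^-}q^z=1$, contradicting Lemma~\ref{lem:osc}. In the second case $A_q\le S_q\le q^zB_q$ near $1$ contradicts the other half of that lemma. A winner would dominate both $A$ and $B$, so there is none.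
\end{proof}

\begin{thebibliography}{9}

\bibitem{ALLPPR}
Aaron Abrams, Henry Landau, Zeph Landau, Jamie Pommersheim, James Propp, and Alexander Russell,
\emph{Germ order for one-dimensional packings},
arXiv:1807.06495 (2018).

\bibitem{Blackwell}
D. Blackwell,
\emph{Discrete dynamic programming},
Ann. Math. Statist. \textbf{33} (1962).

\end{thebibliography}
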